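# Hyper-Kähler extensions of a Kähler metric into its complexification

## 1. A line and a parabola in flat quaternionic space

Take $\mathbb R^4=\mathbb C^2$ with coordinates $z_j=x_j+iy_j$, the Euclidean metric $g$ and the standard complex structure $I$. Write $\omega_I=g(I\cdot,\cdot)=dx_1\wedge dy_1+dx_2\wedge dy_2$, and split $dz_1\wedge dz_2$ into real and imaginary parts:
$$\omega_J=dx_1\wedge dx_2-dy_1\wedge dy_2,\qquad \omega_K=dx_1\wedge dy_2+dy_1\wedge dx_2 .$$
Define $J,K$ by $\omega_J=g(J\cdot,\cdot)$ and $\omega_K=g(K\cdot,\cdot)$. Reading off coefficients,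
$$J\partial_{x_1}=\partial_{x_2},\quad J\partial_{y_1}=-\partial_{y_2},\quad K\partial_{x_1}=\partial_{y_2},\quad K\partial_{y_1}=\partial_{x_2},$$
and, by skewness, $J\partial_{x_2}=-\partial_{x_1}$, $J\partial_{y_2}=\partial_{y_1}$, $K\partial_{y_2}=-\partial_{x_1}$, $K\partial_{x_2}=-\partial_{y_1}$. Now check $IJ=K$ on the basis: $IJ\partial_{x_1}=I\partial_{x_2}=\partial_{y_2}$, $IJ\partial_{y_1}=-I\partial_{y_2}=\partial_{x_2}$, $IJ\partial_{x_2}=-\partial_{y_1}$, $IJ\partial_{y_2}=I\partial_{y_1}=-\partial_{x_1}$. So we have three $g$-orthogonal complex structures satisfying the quaternion relations, with closed forms.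

Look at this space through $J$. The functions $u=x_1+ix_2$ and $v=y_1-iy_2$ are $J$-holomorphic, since $du(J\partial_{x_1})=i=i\,du(\partial_{x_1})$ and $dv(J\partial_{y_1})=dv(-\partial_{y_2})=i=i\,dv(\partial_{y_1})$. So $(\mathbb R^4,J)=\mathbb C^2_{u,v}$. Moreover
$$du\wedge dv=dx_1\wedge dy_1+dx_2\wedge dy_2+i\,(dx_2\wedge dy_1-dx_1\wedge dy_2)=\omega_I-i\omega_K. \tag{1}$$

*The line.* Let $N=\mathbb C\ni\zeta=s+it$ sit in $\mathbb C^2$ by $\zeta\mapsto(\zeta,0)$. Then $u=s$, $v=t$: for $J$, the line is the real locus $\mathbb R^2\subset\mathbb C^2_{u,v}$. The induced Kähler form is $ds\wedge dt$, and the form (1) is obtained from it by letting $s,t$ become complex. The rotations $(z_1,z_2)\mapsto(z_1,e^{i\theta}z_2)$ are isometries that fix the line pointwise.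

*The parabola.* Now let $f(\zeta)=(\zeta,\zeta^2/2)$. The induced metric is
$$f^*g=|d\zeta|^2+|\zeta\,d\zeta|^2=(1+|\zeta|^2)|d\zeta|^2=:g_0,\qquad \omega_0=(1+s^2+t^2)\,ds\wedge dt .$$
In the coordinates $(u,v)$ we have $f(s,t)=\bigl(s+\tfrac i2(s^2-t^2),\,t-ist\bigr)$, so
$$f^*du=(1+is)\,ds-it\,dt,\qquad f^*dv=-it\,ds+(1-is)\,dt,$$
$$f^*(du\wedge dv)=\bigl[(1+s^2)-(-it)^2\bigr]ds\wedge dt=(1+s^2+t^2)\,ds\wedge dt=\omega_0. \tag{2}$$
Since this is nowhere zero, $\partial_sf$ and $\partial_tf$ are linearly independent over $\mathbb C$ (for $J$): the parabola is again totally real in $\mathbb C^2_{u,v}$. Letting $s,t$ become complex variables $S,T$, the map $(S,T)\mapsto(S+\tfrac i2(S^2-T^2),T-iST)$ is a local biholomorphism near the real locus, and it carries $du\wedge dv$ to $(1+S^2+T^2)\,dS\wedge dT$, which is $\omega_0$ with complex $s,t$.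

So the flat structure looks the same from both curves. There is a surface $(N,g_0)$; $J$ comes from complexifying $N$; $g$, $I$, $\omega_I$ restrict to the given data on $N$; and $\omega_I-i\omega_K$ is the complexified Kähler form. The difference is that the parabola has lost its rotations. A Euclidean isometry fixing it pointwise fixes its affine hull, which is all of $\mathbb R^4$, because $1,s,t,s^2-t^2,st$ are linearly independent functions; so it is the identity.

But every real-analytic Kähler manifold has, in its complexification, a hyper-Kähler structure with such rotations, the Feix–Kaledin structure. Do the conditions just listed force the structure to be that one? This question is posed by Brice Loustau and Andrew Sanders, "Bi-Lagrangian structures and Teichmüller theory", arXiv:1708.09145 (2017).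

## 2. Complexifications, admissible extensions and the Feix–Kaledin structure

Manifolds are second countable and $n=\dim_{\mathbb C}N$. An almost hyper-Hermitian structure $(g,I,J,K)$ is a Riemannian metric with $g$-orthogonal almost complex structures satisfying $IJ=K$; we write $\omega_I=g(I\cdot,\cdot)$, and similarly $\omega_J,\omega_K$. It is *hyper-Kähler* if $I,J,K$ are integrable and the three forms are closed; then $\nabla I=\nabla J=\nabla K=0$ for the Levi-Civita connection. Put
$$\Omega=\omega_J+i\omega_K .$$
From $\Omega(Iv,v')=g(JIv,v')+ig(KIv,v')=-\omega_K(v,v')+i\omega_J(v,v')=i\,\Omega(v,v')$ we see that $\Omega$ has type $(2,0)$ for $I$; being closed and nondegenerate, it is holomorphic symplectic for $I$. Cyclically, $\omega_K+i\omega_I$, and hence $\omega_I-i\omega_K=-i(\omega_K+i\omega_I)$, is closed of type $(2,0)$, so holomorphic, for $J$.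

**Definition (complexification).** Let $(N,g_0,I_0,\omega_0)$ be a real-analytic Kähler manifold. A complexification of $N$ is a complex manifold $M$ with $\dim_{\mathbb C}M=\dim_{\mathbb R}N$ and a real-analytic embedding $f:N\to M$ with totally real image.

For $N=\mathbb C$ one may take $M=\mathbb C^2$ and $f(s+it)=(s,t)$; the parabola gave another choice. We use these standard facts: two complexifications are biholomorphic near $f(N)$ by a unique biholomorphism compatible with the embeddings, and real-analytic tensors on $N$ extend uniquely to holomorphic tensors near $f(N)$. The extension of $\omega_0$ is called $\omega_0^c$; in the example it is $(1+S^2+T^2)\,dS\wedge dT=du\wedge dv$.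

**Feix–Kaledin theorem (known).** There is a unique hyper-Kähler structure $(\tilde g,\tilde I,\tilde J,\tilde K)$ on a neighborhood $V$ of the zero section of $T^*N$ such that

- $\tilde g$ restricts to $g_0$ on the zero section;
- $\tilde I$ is the complex structure of the holomorphic cotangent bundle of $(N,I_0)$;
- $\omega_{\tilde J}+i\omega_{\tilde K}$ is the canonical complex symplectic form of $T^*N$;
- the $U(1)$-action by multiplication in the fibers is $\tilde g$-orthogonal.

Uniqueness is understood near the zero section. For the canonical form we take $d\lambda$, with $\lambda$ the tautological form; for $n=1$ it is $dw\wedge dz$, where $w$ is the fiber coordinate. The opposite sign convention is reduced to this one by $-1$ on the fibers. For $N=\mathbb C$ flat, the theorem gives the flat structure with the line as zero section (take $w=z_1$ as fiber coordinate and $z=z_2$ as base coordinate, which exchanges the roles of the two axes).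

**Known fact.** For a complexification $f:N\to M$ there is a unique hyper-Kähler structure $(g,I,J,K)$ on a sufficiently small neighborhood $U$ of $f(N)$ for which there is an embedding $T:U\to V$ (necessarily unique) such that $T^*(\tilde g,\tilde I,\tilde J,\tilde K)=(g,I,J,K)$, $J$ is the complex structure of $M$, and $T\circ f$ is the zero section. It is called the Feix–Kaledin structure in $M$; we write FK.

**Definition (admissible extension).** An almost hyper-Hermitian structure $(g,I,J,K)$ on a neighborhood of $N$ in $M$ is an admissible extension of the Kähler metric off $N$ if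

- (i) $J$ is the complex structure of $M$;
- (ii) $g,I,\omega_I$ extend $g_0,I_0,\omega_0$, that is, $TN$ is $I$-invariant and the restrictions to $TN$ are $g_0,I_0,\omega_0$;
- (iii) $\omega_I-i\omega_K=\omega_0^c$.

It is known that FK is an admissible extension. The question is: *must an admissible hyper-Kähler extension coincide with FK on some neighborhood of $N$?*

## 3. Normal derivatives along $N$, and a negative answer

A sensible plan for proving uniqueness is to determine the structure order by order along $N$. Order zero works. At $x\in N$, (iii) gives $\omega_K|_{TN}=\operatorname{Im}$-part of a real form, so $\omega_K|_{TN}=0$. Since $KI=J$,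
$$\omega_J(v,v')=g(KIv,v')=\omega_K(Iv,v'), \tag{3}$$
and $I$ preserves $TN$, so $\omega_J|_{TN}=0$ too. Hence $JTN\perp TN$ and $T_xM=TN\oplus JTN$ orthogonally. On $JTN$ we have $g(Jv,Jv')=g_0(v,v')$ and $IJv=-JI_0v$. Thus at points of $N$ all of $g,I,J,K$ are determined.

The plan breaks at order one. The first normal derivatives of $g$ contain the second fundamental form of $N$, and nothing in (i)–(iii) mentions it. Here is a way to see what uniqueness would force. Let $\sigma$ be the $J$-antiholomorphic involution near $N$ that fixes $N$. For an admissible hyper-Kähler extension put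
$$(g',I',J',K')=(\sigma^*g,\ \sigma^*I,\ -\sigma^*J,\ -\sigma^*K).$$
Then $I'J'=K'$, $J'=J$, condition (ii) is inherited, and $\omega_{I'}-i\omega_{K'}=\sigma^*(\overline{\omega_I-i\omega_K})$ is $J$-holomorphic with restriction $\omega_0$, so it equals $\omega_0^c$. If uniqueness held, $\sigma$ would be an isometry and its fixed set $N$ would be totally geodesic. But the parabola is curved inside flat space. So we look at total geodesy.

**Lemma A.** For the FK structure in $M$, $f(N)$ is totally geodesic.

*Proof.* By the embedding $T$ it suffices to treat the zero section of $(V,\tilde g)$. The isometries $e^{i\theta}$ fix it pointwise, and their common fixed set is exactly the zero section. Let $\gamma$ be a geodesic tangent to the zero section at a point of it. Each $e^{i\theta}$ fixes the initial point and the initial velocity, hence maps $\gamma$ to itself pointwise. So $\gamma$ lies in the fixed set, the zero section. ∎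

**Theorem 1.** Let $N=\mathbb C\ni\zeta=s+it$ and $g_0=(1+|\zeta|^2)|d\zeta|^2$. There is an admissible hyper-Kähler extension that is flat, and it coincides with FK on no neighborhood of $N$.

*Proof.* Take the flat structure of Section 1, $M=\mathbb C^2_{u,v}$ and $f(\zeta)=(\zeta,\zeta^2/2)$. By (2), $f$ is a real-analytic embedding with totally real image, so $M$ is a complexification. Condition (i) holds by construction. Condition (ii) holds since $f$ is $I$-holomorphic and $f^*g=g_0$. For (iii): by (1), $\omega_I-i\omega_K=du\wedge dv$ is $J$-holomorphic, and by (2) it restricts to $\omega_0$; by uniqueness of holomorphic extension it equals $\omega_0^c$.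

It is not FK. A metric $\lambda|d\zeta|^2$ has Gauss curvature $-\frac1{2\lambda}\Delta\log\lambda$; with $\lambda=1+|\zeta|^2$ we have $\Delta\log\lambda=4\partial_\zeta\partial_{\bar\zeta}\log\lambda=4(1+|\zeta|^2)^{-2}$, so the curvature is $-2(1+|\zeta|^2)^{-3}\ne0$. By Lemma A and the Gauss equation, the FK metric has this sectional curvature on the planes $T_xN$, so it is not flat near any point of $N$. But $g$ is flat. ∎

So the answer is **no**. The flat trick does not reach every surface: a curve $(f_1,f_2)$ in flat $\mathbb C^2$ has $\lambda=|f_1'|^2+|f_2'|^2$, whose logarithm is subharmonic, so the curvature is $\le0$. For a round sphere another construction is needed. We also want to know which extra condition restores uniqueness, and how large the set of extensions is.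

## 4. Admissible extensions as complex Lagrangian germs

The gain in this section is that the complexification disappears from the problem: instead of building structures in $M$, we may build hyper-Kähler manifolds around $N$.

**Theorem 2.**
(a) Let $(X,g,I,J,K)$ be hyper-Kähler, $\dim_{\mathbb R}X=4n$, and $f:N\to X$ an $I$-holomorphic embedding with $f^*g=g_0$ and $f^*\Omega=0$. Then $(X,J,f)$ is a complexification of $N$, and the structure is an admissible extension near $f(N)$. Conversely every admissible hyper-Kähler extension has these properties. Two such germs $(X_i,f_i)$ induce the same extension near $N$ in a given complexification $M$ iff there is a local diffeomorphism $T$ near $N$ with $T\circ f_1=f_2$, carrying the structure of $X_1$ to that of $X_2$.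
(b) An admissible hyper-Kähler extension coincides with FK near $N$ iff there is a Killing field $X$ near $N$ with $X|_N=0$ and $\nabla X=I$ on the normal bundle $\nu=TN^\perp$.

*Proof of (a).*

**Step 1: analyticity.** The definition of a complexification requires $f$ to be real-analytic for $J$, while we are given $I$-holomorphy; so we compare the two analytic structures. In local $I$-holomorphic Darboux coordinates $\Omega$ has constant coefficients. Write $\omega_I=i\partial\bar\partial\Phi$. In a quaternionic orthonormal frame one sees that $\omega_I^{2n}=c_n\,\Omega^n\wedge\bar\Omega^n$ with a constant $c_n$ depending only on $n$; so $\det(\Phi_{a\bar b})$ is constant. As $(\Phi_{a\bar b})$ is positive definite, this is an analytic elliptic equation (the linearization of $\log\det$ is $\Phi^{a\bar b}\partial_a\partial_{\bar b}$), and its smooth solutions are real-analytic by Morrey's theorem. Hence $g$ is real-analytic in these coordinates, and so is $J$, being determined by $g$ and $\omega_J$. Since $g$ is Kähler for $J$, $J$-holomorphic functions are $g$-harmonic, hence real-analytic.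 So $J$-holomorphic coordinates are real-analytic functions of $I$-holomorphic ones, and $I$ and $J$ induce the same real-analytic structure. As $f$ is $I$-holomorphic, it is real-analytic for it.

**Step 2: Lagrangian germs are admissible.** $\omega_J|_{TN}=0$ means $JTN\perp TN$, so $f(N)$ is totally real, and $\dim_{\mathbb C}(X,J)=2n=\dim_{\mathbb R}N$. So $(X,J,f)$ is a complexification. (i) and (ii) are clear. For (iii), $\omega_I-i\omega_K$ is $J$-holomorphic and pulls back to $\omega_0$ because $\omega_K|_{TN}=0$; by uniqueness of holomorphic extension it equals $\omega_0^c$.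

**Step 3: the converse.** For an admissible extension, $f^*(\omega_I-i\omega_K)=\omega_0$ is real, so $\omega_K|_{TN}=0$, and by (3) also $\omega_J|_{TN}=0$. So $f^*\Omega=0$. By (ii), $f$ is $I$-holomorphic and $f^*g=g_0$.

**Step 4: when two germs agree.** Let $F_i:X_i\to M$ be the unique germs of biholomorphisms (for $J$) compatible with the embeddings; the induced extensions are the push-forwards by $F_i$. If they agree, $T=F_2^{-1}F_1$ works. Conversely, a $T$ as in the statement is a local $J$-biholomorphism compatible with the embeddings, so $F_2\circ T=F_1$, because both are holomorphic and agree on the totally real $f_1(N)$. Hence the push-forwards agree. ∎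

## 5. Killing fields vanishing on $N$, and the proof of Theorem 2(b)

For the parabola, Killing fields near $N$ are affine vector fields on $\mathbb R^4$; one vanishing on the parabola vanishes on its affine hull, so it is zero. This is what (b) predicts. For (b) we need one classical identity.

**Lemma B.** Let $X$ be a Killing field and $A=\nabla X$, i.e. $AZ=\nabla_ZX$. Then $\nabla_ZA=-R(X,Z)$.

*Proof.* Here $R(Z,Y)=[\nabla_Z,\nabla_Y]-\nabla_{[Z,Y]}$. Put $B(Z,Y,W)=g((\nabla_ZA)Y,W)$. As $A$ is skew, $B$ is skew in $Y,W$. The 2-form $g(A\cdot,\cdot)$ is half the exterior derivative of the 1-form dual to $X$, hence closed, so $B(Z,Y,W)+B(Y,W,Z)+B(W,Z,Y)=0$. Also $(\nabla_ZA)Y-(\nabla_YA)Z=R(Z,Y)X$. Therefore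
$$B(Z,Y,W)=B(W,Y,Z)-B(Y,W,Z)=g(R(W,Y)X,Z)=g(R(X,Z)W,Y)=-g(R(X,Z)Y,W).\ ∎$$

*Proof of Theorem 2(b), "only if".* Via $T$ we may work on $V$. Let $X$ generate the $U(1)$-action. It is Killing and vanishes on the zero section, where $\nabla X$ is therefore the linearization of $X$: it is $0$ on $TN$ and multiplication by $i=\tilde I$ on the vertical space. The isometry $-1$ on fibers has differential $+1$ on $TN$ and $-1$ on the vertical space, so these are orthogonal and the vertical space is $\nu$.

*Proof of "if".* Shrink the neighborhood of $N$ so that each of its components meets $N$. The plan is to show that $X$ rotates $\Omega$, to use $-IX$ as a would-be Euler field to build a projection to $N$, and so to recognize $T^*N$.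

**Step 1: $X$ acts on $I,J,K$ as the fiber rotation does.** For any vector field, since $\nabla J=0$,
$$(L_XJ)Z=\nabla_X(JZ)-\nabla_{JZ}X-J\nabla_XZ+J\nabla_ZX=-[A,J]Z,$$
and similarly for $I,K$. By Lemma B, $\nabla_ZA$ is a curvature operator, which commutes with the parallel tensors $I,J,K$. Hence $[A,I],[A,J],[A,K]$ are parallel, and it is enough to compute them on $N$. There, $A=0$ on $TN$ (as $X|_N=0$) and $A=I$ on $\nu$. By Theorem 2(a), $JTN\perp TN$ and $KTN\perp TN$, so $J,K$ interchange $TN$ and $\nu$, while $I$ preserves both. For $v\in TN$ and $m\in\nu$,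
$$[A,J]v=IJv=Kv,\qquad [A,J]m=-JIm=Km,$$
$$[A,K]v=IKv=-Jv,\qquad [A,K]m=-KIm=-Jm,$$
and $[A,I]=0$. The parallel tensors $[A,J]-K$, $[A,K]+J$, $[A,I]$ vanish on $N$, hence everywhere. So
$$L_XI=0,\quad L_XJ=-K,\quad L_XK=J,$$
and with $L_Xg=0$, $L_X\Omega=-\omega_K+i\omega_J=i\Omega$.

**Step 2: the candidate Euler field.** Let $E=-IX$. As $X$ preserves the integrable $I$, so does $E$. Since $\Omega$ is closed of type $(2,0)$,
$$L_E\Omega=d\iota_E\Omega=-i\,d\iota_X\Omega=-iL_X\Omega=\Omega .$$
Moreover $E|_N=0$, and on $N$ the linearization $\nabla E=-IA$ is $0$ on $TN$ and $1$ on $\nu$.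

**Step 3: the backward flow gives a holomorphic retraction $\pi$ onto $N$.** Near $p\in N$ take $I$-holomorphic coordinates $(z,w)\in\mathbb C^n\times\mathbb C^n$ centered at $p$ with $N=\{w=0\}$. The flow $\varphi_t$ of $E$ solves $\dot z=a(z,w)$, $\dot w=b(z,w)$ with $a,b$ holomorphic. As $E|_N=0$, $|a|\le C|w|$; as the linearization induces the identity on $TX/TN$ (here $X$ is the ambient manifold), $|b-w|\le C|w|^2$. For $|w|\le 1/(4C)$,
$$\tfrac{d}{dt}|w|^2=2\operatorname{Re}\langle b,w\rangle\ge2|w|^2-2C|w|^3\ge\tfrac32|w|^2 .$$
So for $t\le0$, as long as the orbit stays in the chart, $|w(t)|\le e^{3t/4}|w(0)|$ and $|z(t)-z(0)|\le\int_t^0Ce^{3\tau/4}|w(0)|\,d\tau\le\frac{4C}3|w(0)|$. Thus orbits starting close enough to $p$ stay in the chart for all $t\le0$, $z(t)$ converges as $t\to-\infty$, and $\varphi_t$ converges uniformly, with error $O(e^{3t/4})$, to a map $\pi$ into $N$. As a uniform limit of holomorphic maps, $\pi$ is holomorphic. Being the limit of the backward orbit, it does not depend on the chart, so it is defined on a neighborhood $U$ of $N$. Clearly $\pi|_N=\mathrm{id}$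 and $\pi\circ\varphi_t=\pi$ for small $|t|$ and wherever defined, so $E\in\ker d\pi$. Shrinking $U$, $d\pi$ is surjective. By the Cauchy estimates, $d\varphi_t\to d\pi$ with error $O(e^{3t/4})$ on compact sets.

**Step 4: the fibers of $\pi$ are Lagrangian.** Let $u,v\in\ker d\pi_x$. Then $d\varphi_tu,d\varphi_tv=O(e^{3t/4})$. From $L_E\Omega=\Omega$ we have $\varphi_t^*\Omega=e^t\Omega$, so
$$e^t|\Omega(u,v)|=|\Omega(d\varphi_tu,d\varphi_tv)|=O(e^{3t/2}).$$
Dividing by $e^t$ and letting $t\to-\infty$ gives $\Omega(u,v)=0$. (What matters is that the decay rate $3/4$ exceeds $1/2$.)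

**Step 5: the map to $T^*N$.** Let $\theta=\iota_E\Omega$, a holomorphic 1-form. Since $E\in\ker d\pi$, Step 4 shows that $\theta$ kills $\ker d\pi$, so $\theta_x=\tau(x)\circ d\pi_x$ with a unique $\tau(x)\in T^*_{\pi(x)}N$. Set $T(x)=\tau(x)$. This is an $I$-holomorphic map to $T^*N$ over $\pi$, and $T|_N$ is the zero section because $\theta=0$ on $N$. By definition of $\lambda$, $(T^*\lambda)_x(\xi)=\tau(x)(d\pi\,\xi)=\theta_x(\xi)$, so
$$T^*d\lambda=d\theta=d\iota_E\Omega=L_E\Omega=\Omega .$$
As $\Omega$ is nondegenerate and the dimensions agree, $T$ is a local diffeomorphism. It is injective near $N$: each $p\in N$ has a neighborhood $U_p$ on which $T$ is injective. For a distance function on $U$ let $\varepsilon(q)$, $q\in N$, be half the supremum of the $r\le1$ such that the ball $B(q,r)$ lies in some $U_p$; this is positive and continuous. On the open set $\{x:\operatorname{dist}(x,\pi(x))<\varepsilon(\pi(x))\}$, if $T(x)=T(y)$, then $\pi(x)=\pi(y)=q$ and $x,y\in B(q,\varepsilon(q))\subset U_p$ for some $p$, so $x=y$. Hence $T$ is an embedding near $N$.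

**Step 6: the rotations are isometries.** $\varphi_t$ preserves $E$, so $\varphi_t^*\theta=e^t\theta$. Evaluating, $\tau(\varphi_tx)\circ d\pi_x=e^t\tau(x)\circ d\pi_x$, so $T\circ\varphi_t=e^tT$. Thus $T_*E$ is the Euler field of $T^*N$, and $T_*X=T_*(IE)$ generates the fiber rotation. Since $X$ is Killing, on a disc bundle inside $T(U)$ the push-forward $T_*(g,I,J,K)$ has isometric fiber rotations; it restricts to $g_0$ on the zero section, has the standard complex structure, and has the canonical symplectic form. By Feix–Kaledin uniqueness it is the FK structure near the zero section, and $T$ is the embedding required in the definition of FK in $M$. ∎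

## 6. Dimension one: a Goursat problem for the Monge–Ampère equation

From here to Section 9, $n=1$. By Theorem 2(a), we need hyper-Kähler structures on neighborhoods of the zero section in $T^*N$ that keep $I$ and $\Omega=d\lambda$ and induce $g_0$ on $N$. Only $\omega_I$ is left to choose.

**Lemma C.** Let $\omega$ be a Kähler form on a complex surface with a holomorphic symplectic form $\Omega$, and suppose $\omega^2=\frac12\Omega\wedge\bar\Omega$. Then there is a hyper-Kähler structure with $\omega_I=\omega$ and $\omega_J+i\omega_K=\Omega$.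

*Proof.* At a point choose a unitary coframe with $\omega=\frac i2(e_1\wedge\bar e_1+e_2\wedge\bar e_2)$ and $\Omega=c\,e_1\wedge e_2$. Then $\omega^2=-\frac12e_1\bar e_1e_2\bar e_2$ and $\frac12\Omega\wedge\bar\Omega=-\frac12|c|^2e_1\bar e_1e_2\bar e_2$, so $|c|=1$. Replacing $e_1$ by $ce_1$ we get $c=1$, and the computation of Section 1 (with $e_j$ for $dz_j$) shows that $J,K$ defined by $\Omega$ and $g$ are $g$-orthogonal almost complex structures with $IJ=K$. Closedness of the three forms implies integrability (Hitchin, *Proc. London Math. Soc.* 55 (1987), Lemma 6.8): the $(0,1)$-vectors of $J$ are exactly those $v$ with $\iota_v\Omega_J=0$, $\Omega_J=\omega_K+i\omega_I$, and if $v,v'$ are two such vector fields, then $L_v\Omega_J=d\iota_v\Omega_J=0$, so $\iota_{[v,v']}\Omega_J=L_v\iota_{v'}\Omega_J-\iota_{v'}L_v\Omega_J=0$; the same works for $K$. ∎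

Conversely a hyper-Kähler structure satisfies $\omega_I^2=\omega_J^2=\omega_K^2$, hence $\Omega\wedge\bar\Omega=\omega_J^2+\omega_K^2=2\omega_I^2$.

Let $\pi:T^*N\to N$, $z$ a local coordinate on $N$, $w$ the fiber coordinate, and $\omega_0=iK_{z\bar z}\,dz\wedge d\bar z$ with $K$ a real-analytic local potential (a function; it will not be confused with the complex structure). For $\omega=i\partial\bar\partial\Phi$ and $\Omega=dw\wedge dz$ we have
$$\omega^2=-2(\Phi_{z\bar z}\Phi_{w\bar w}-\Phi_{z\bar w}\Phi_{w\bar z})\,dz\,d\bar z\,dw\,d\bar w,\qquad \tfrac12\Omega\wedge\bar\Omega=-\tfrac12\,dz\,d\bar z\,dw\,d\bar w ,$$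
so the condition is
$$\Phi_{z\bar z}\Phi_{w\bar w}-\Phi_{z\bar w}\Phi_{w\bar z}=\tfrac14. \tag{4}$$

The idea is to complexify *this* equation. Let independent variables $\zeta,\eta$ replace $\bar z,\bar w$; real-analytic functions extend holomorphically to $(z,w,\zeta,\eta)$, and the real locus is $\zeta=\bar z$, $\eta=\bar w$. Since $\Phi_{z\zeta}=K_{z\zeta}\ne0$ on $N$, (4) can be solved for $\Phi_{w\eta}$. An equation for the mixed derivative $\Phi_{w\eta}$ asks for data on the two hypersurfaces $\{w=0\}$ and $\{\eta=0\}$, a Goursat problem. Their intersection is the complexified $N$, where $\Phi=K$ is prescribed. But on $\{\eta=0\}$ the data are functions of $(z,w,\zeta)$, and these are free. The data on $\{w=0\}$ follow by reality.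

Precisely, let $\mathcal A$ be the set of germs along $N$ of real-analytic complex functions $A$ on $T^*N$ that are holomorphic on fibers and vanish on $N$. Locally $A=\sum_{p\ge1}a_p(z,\bar z)w^p$ extends to $A(z,w,\zeta)$. Put
$$A^*(z,\zeta,\eta)=\overline{A(\bar\zeta,\bar\eta,\bar z)},$$
which is $\bar A$ on the real locus; similarly $\bar h(\zeta,\eta)=\overline{h(\bar\zeta,\bar\eta)}$ for holomorphic $h(z,w)$.

**Proposition D.** For each $A\in\mathcal A$ there is a unique germ along $N$ of a real-valued real-analytic $\varphi_A$ such that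

1. $\omega_A=\pi^*\omega_0+i\partial\bar\partial\varphi_A$ satisfies $\omega_A^2=\frac12\Omega\wedge\bar\Omega$;
2. $\varphi_A-A-\bar A$ is locally $|w|^2$ times a real-analytic function; equivalently $\varphi_A|_{\eta=0}=A$ and $\varphi_A|_{w=0}=A^*$.

$\omega_A$ is positive near $N$, and the resulting hyper-Kähler structure $S_A$ contains $N$ as an $I$-complex Lagrangian with induced metric $g_0$. So, by Theorem 2(a), it defines an admissible extension, again denoted $S_A$. Moreover $S_0$ is the FK structure.

The two forms of condition 2 agree: $A$ vanishes at $w=0$ and $A^*$ at $\eta=0$, and a holomorphic function is divisible by $w\eta$ iff it vanishes on $\{w=0\}\cup\{\eta=0\}$.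

*Proof.*

**Step 1: a fixed-point equation.** The purpose is to absorb the data. Write $\varphi=\hat\varphi+u$, $\hat\varphi=A+A^*$, with $u=0$ on $\{w=0\}\cup\{\eta=0\}$. Put $v=u_{w\eta}$, so $u=\partial_w^{-1}\partial_\eta^{-1}v$ with $\partial_w^{-1}=\int_0^w$, $\partial_\eta^{-1}=\int_0^\eta$. With $\Phi=K+\varphi$ and $\hat\varphi_{w\eta}=0$,
$$\Phi_{w\eta}=v,\quad \Phi_{z\eta}=\hat\varphi_{z\eta}+\partial_w^{-1}\partial_zv,\quad \Phi_{w\zeta}=\hat\varphi_{w\zeta}+\partial_\eta^{-1}\partial_\zeta v,\quad \Phi_{z\zeta}=K_{z\zeta}+\hat\varphi_{z\zeta}+\partial_w^{-1}\partial_\eta^{-1}\partial_z\partial_\zeta v .$$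
So (4) becomes
$$v=F(z,\zeta,w,\eta,Lv),\qquad F=\frac{\frac14+(\hat\varphi_{z\eta}+y_1)(\hat\varphi_{w\zeta}+y_2)}{K_{z\zeta}+\hat\varphi_{z\zeta}+y_3}, \tag{5}$$
$$Lv=(\partial_w^{-1}\partial_zv,\ \partial_\eta^{-1}\partial_\zeta v,\ \partial_w^{-1}\partial_\eta^{-1}\partial_z\partial_\zeta v).$$
Center the coordinate $z$ at the point considered. As $K_{z\zeta}\ne0$ and $\hat\varphi=0$ at $w=\eta=0$, $F$ is holomorphic and bounded on a polydisc of some radius $\rho_0$ about $0\in\mathbb C^7$. Write $F=\sum_\alpha F_\alpha(z,\zeta,w,\eta)\,y^\alpha$.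

**Step 2: uniqueness.** Grade by degree in $(w,\eta)$. Each component of $L$ raises this degree by at least one, so $v$ modulo degree $k$ determines $Lv$, hence by (5) $v$, modulo degree $k+1$. By induction the formal solution is unique; hence so is the analytic one.

**Step 3: a norm in which $L$ is small.** The recursion also produces a formal solution; we must prove convergence. The difficulty is that $\partial_w^{-1}\partial_z$ gains a power of $w$ but costs a $z$-derivative, so it is not bounded in the sup norm of a fixed polydisc. We use a majorant in which the two effects balance. For power series, $f\ll g$ means that each coefficient of $f$ is at most the corresponding coefficient of $g$ in absolute value. Let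
$$\Theta(s)=c\sum_{k\ge0}\frac{s^k}{(k+1)^2},\qquad c=\frac3{2\pi^2}.$$
From $\frac1{ab}=\frac1{a+b}(\frac1a+\frac1b)$ and $(x+y)^2\le2x^2+2y^2$, with $a=k+1$, $b=m-k+1$,
$$\frac1{(k+1)^2(m-k+1)^2}\le\frac2{(m+2)^2}\Bigl(\frac1{(k+1)^2}+\frac1{(m-k+1)^2}\Bigr).$$
Summing over $0\le k\le m$ gives at most $\frac{4}{(m+2)^2}\cdot\frac{\pi^2}6\le\frac{2\pi^2}{3}\cdot\frac1{(m+1)^2}$. Since $c\cdot\frac{2\pi^2}3=1$, we get $\Theta^2\ll\Theta$.

For $0<\varepsilon\le1$ and $R=\rho_0/2$ put $s=R^{-1}\bigl(z+\zeta+(w+\eta)/\varepsilon\bigr)$, and let $B_\varepsilon$ be the space of power series in $(z,\zeta,w,\eta)$ with finite norm $\|v\|=\inf\{C:v\ll C\,\Theta(s)\}$. This is a weighted sup norm on coefficients, so $B_\varepsilon$ is complete; and $\Theta^2\ll\Theta$ gives $\|fg\|\le\|f\|\|g\|$. If $v\ll C\,\Theta(s)$, then $\partial_zv\ll CR^{-1}\Theta'(s)$. Since $\partial_w\Theta(s)=\Theta'(s)/(\varepsilon R)$,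
$$\partial_w^{-1}\partial_zv\ll CR^{-1}\cdot\varepsilon R\,\bigl(\Theta(s)-\Theta(s)|_{w=0}\bigr)\ll C\varepsilon\,\Theta(s).$$
The same holds for $\partial_\eta^{-1}\partial_\zeta$, and the third component of $L$ is the composition of these two operators. So all components of $L$ have norm $\le\varepsilon$.

**Step 4: the coefficients of $F$.** A function bounded by $C'$ on the polydisc of radius $\rho_0$ in $\mathbb C^4$ has coefficients bounded by $C'\rho_0^{-|\beta|}$, so it is $\ll C'\bigl(1-(z+\zeta+w+\eta)/\rho_0\bigr)^{-1}$. As $\varepsilon\le1$, $(z+\zeta+w+\eta)/\rho_0\ll Rs/\rho_0=s/2$, and $\sum_k(s/2)^k\ll\frac{9}{4c}\Theta(s)$ because $(k+1)^22^{-k}\le\frac94$. By Cauchy's estimate in $y$, $|F_\alpha|\le\sup|F|\,\rho_0^{-|\alpha|}$. Hence $\|F_\alpha\|\le C_1\rho_0^{-|\alpha|}$ with $C_1$ independent of $\alpha$ and $\varepsilon$.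

**Step 5: contraction.** On the ball $\{\|v\|\le2C_1\}$ consider $v\mapsto\sum_\alpha F_\alpha(Lv)^\alpha$. If $2\varepsilon C_1\le\rho_0/8$, the image has norm at most $C_1\sum_\alpha8^{-|\alpha|}=C_1(8/7)^3\le2C_1$. Telescoping, $(Lv)^\alpha-(Lv')^\alpha$ has norm $\le|\alpha|(\rho_0/8)^{|\alpha|-1}\varepsilon\|v-v'\|$, so the Lipschitz constant is at most $\varepsilon\,C_1\rho_0^{-1}\sum_\alpha|\alpha|8^{1-|\alpha|}$, which is $<1$ for small $\varepsilon$. The fixed point $v$ converges for $|z|+|\zeta|+(|w|+|\eta|)/\varepsilon<R$. There $|Lv|\le2\varepsilon C_1\Theta(1)<\rho_0$ componentwise, so (5) holds as an identity of functions. This gives the local solution $\varphi$.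

**Step 6: reality.** Put $\varphi^\dagger(z,w,\zeta,\eta)=\overline{\varphi(\bar\zeta,\bar\eta,\bar z,\bar w)}$. As $K$ is real, $\varphi^\dagger$ solves the same equation. Also $\varphi^\dagger|_{\eta=0}=\overline{A^*(\bar\zeta,\bar z,\bar w)}=A(z,w,\zeta)$, and likewise $\varphi^\dagger|_{w=0}=A^*$. By uniqueness $\varphi^\dagger=\varphi$, so $\varphi$ is real on the real locus.

**Step 7: globalization.** Conditions 1 and 2 do not depend on the choice of $K$ nor of $z$: under a change of $z$, $w$ changes by a nonvanishing holomorphic factor in $z$. So by uniqueness the local germs agree along $N$ and form a section over the closed set $N$ of the sheaf of real-analytic functions on $T^*N$. As $T^*N$ is paracompact, such a section extends to a neighborhood (Godement).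

**Step 8: the remaining claims.** On $N$, $\varphi_A=0$, so $\Phi=K+\varphi_A$ has $\Phi_{z\bar z}=K_{z\bar z}>0$, and the determinant is $\frac14>0$. So $\omega_A>0$ near $N$ and $\omega_A|_{TN}=\omega_0$. Lemma C gives $S_A$. $N$ is a complex curve, so the $(2,0)$-form $\Omega$ vanishes on $TN$. Finally let $A=0$. A fiber rotation multiplies $\Omega$ by a unit complex number and preserves $|w|^2$, so it preserves conditions 1 and 2, and by uniqueness $\varphi_0$ is $U(1)$-invariant. Thus $S_0$ has all four FK properties and is the FK structure. ∎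

**Example 1 (the parabola).** In Section 1 take $z=z_1$ and $w=-(z_2-z_1^2/2)$, so that $dw\wedge dz=dz_1\wedge dz_2$ and $N=\{w=0\}$. The flat potential is
$$\Phi=\tfrac12z\zeta+\tfrac12\bigl(\tfrac{z^2}2-w\bigr)\bigl(\tfrac{\zeta^2}2-\eta\bigr),\qquad K=\Phi|_{w=\eta=0}=\tfrac12z\zeta+\tfrac18z^2\zeta^2 ,$$
and $2K_{z\bar z}=1+|z|^2$, as it should be. Check (4): $\Phi_{z\zeta}=\frac12+\frac12z\zeta$, $\Phi_{w\eta}=\frac12$, $\Phi_{z\eta}=-\frac12z$, $\Phi_{w\zeta}=-\frac12\zeta$, with determinant $\frac14$. Setting $\eta=0$, we read off $A=\Phi|_{\eta=0}-K=-\frac14\zeta^2w$. So the parabola is $S_A$ with $A=-\frac14\bar z^2w$.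

**Example 2 (different $A$, same structure).** Let $K=\frac12z\bar z$ (flat $N=\mathbb C$). Then $\varphi_0=\frac12|w|^2$. The map $T=(z+w^p,w)$ fixes $N$ and preserves $dw\wedge dz$, and
$$\Phi_0\circ T=\tfrac12|z|^2+\tfrac12(\bar zw^p+z\bar w^p)+\tfrac12|w|^{2p}+\tfrac12|w|^2 .$$
So $T^*S_0=S_A$ with $A=\frac12\bar zw^p\neq0$, and by Theorem 2(a) $S_A$ and $S_0$ are the same extension. Hence $A\ne0$ does not yet mean "not FK".

## 7. Symplectic changes of coordinates fixing $N$

Example 2 shows that we must find out exactly when $S_A$ and $S_B$ define the same extension.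

**Lemma E.** Let $Z(z,w)$ be holomorphic near $(z_0,0)$ with $Z(z,0)=z$. There is a unique holomorphic $W$ with $W(z,0)=0$ and $dW\wedge dZ=dw\wedge dz$.

*Proof.* The condition is $W_wZ_z-W_zZ_w=1$, a linear first-order equation for $W$ with data on $w=0$. Since $Z_z=1$ there, it can be solved for $W_w$, and Cauchy–Kovalevskaya applies. ∎

**Lemma F.** Work near a point of $N$. $S_A$ and $S_B$ are the same admissible extension near that point iff there is a holomorphic $Z(z,w)$ with $Z(z,0)=z$ such that, with $W$ from Lemma E,
$$K_\zeta(Z,\zeta)+B_\zeta(Z,W,\zeta)=K_\zeta(z,\zeta)+A_\zeta(z,w,\zeta). \tag{6}$$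
In particular $S_A$ is FK near the point iff $K_\zeta(Z(z,w),\zeta)-K_\zeta(z,\zeta)=A_\zeta(z,w,\zeta)$ for some holomorphic $Z$ with $Z(z,0)=z$.

*Proof.* **Step 1: equality implies (6).** By Theorem 2(a), equality means that there is $T$ with $T|_N=\mathrm{id}$ and $T^*S_B=S_A$. Then $T=(Z,W)$ is $I$-holomorphic, preserves $\Omega$ and fixes $N$ pointwise, so $Z,W$ are as in Lemma E. Put $\Phi_A=K+\varphi_A$ and $\Phi_B=K+\varphi_B$. From $T^*\omega_B=\omega_A$, the real function $\Phi_B\circ T-\Phi_A$ is pluriharmonic, so it equals $h+\bar h$ with $h$ holomorphic. Complexify and set $\eta=0$. The conjugate map $\overline{T(\bar\zeta,\bar\eta)}$ sends $(\zeta,0)$ to $(\zeta,0)$, so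
$$K(Z,\zeta)+B(Z,W,\zeta)-K(z,\zeta)-A(z,w,\zeta)=h(z,w)+\bar h(\zeta,0). \tag{7}$$
At $w=0$ the left side vanishes, so $h(z,0)+\bar h(\zeta,0)=0$ and $\bar h(\zeta,0)$ is constant. Applying $\partial_\zeta$ to (7) gives (6).

**Step 2: (6) implies equality.** Let $T=(Z,W)$, which is a local biholomorphism fixing $N$, and $\Phi'=\Phi_B\circ T$. Then $\Phi'|_{\eta=0}=K(Z,\zeta)+B(Z,W,\zeta)$. Integrating (6) in $\zeta$, $\Phi'|_{\eta=0}=K+A+h(z,w)$ with $h$ holomorphic. At $w=0$ both $\Phi'$ and $K+A$ equal $K$, so $h(z,0)=0$. Put $\Phi''=\Phi'-h-\bar h$. It is real, and satisfies (4) because $T$ preserves $\Omega$ and $h+\bar h$ is pluriharmonic. As $\bar h(\zeta,0)=0$, $\Phi''|_{\eta=0}=K+A$; by reality $\Phi''|_{w=0}=K+A^*$. The uniqueness in Proposition D gives $\Phi''=\Phi_A$, so $T^*\omega_B=\omega_A$. Since also $T^*\Omega=\Omega$ and $T$ is $I$-holomorphic, $T^*S_B=S_A$, and Theorem 2(a) applies. The last statement is the case $B=0$. ∎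

## 8. Non-uniqueness for every Riemann surface

**Theorem 3.** Let $N$ be any connected real-analytic Kähler manifold with $\dim_{\mathbb C}N=1$, and $p\ge1$. In every complexification $M$ there is an admissible hyper-Kähler extension $S$ on a neighborhood of $N$ such that:

- $S$ and FK agree on no open subset of $M$ meeting $N$;
- if $p\ge2$, $S$ agrees with FK to order $O(\mathrm{dist}(\cdot,N)^{p-1})$ along $N$;
- $g,I$ are invariant, and $\omega_J+i\omega_K$ has weight one, under the group $\mathbb Z/p$ of fiber rotations of $T^*N$ (in the identification in which $S=S_A$).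

So neither finite-order conditions along $N$ nor invariance under a finite subgroup of $U(1)$ (for $p$ even, in particular, under the $J$-antiholomorphic involution fixing $N$) restores uniqueness. Both can be imposed at once by taking $p$ a large multiple of the order of the subgroup. Note that $N$ may be compact or not.

*Proof.* Take $A=a\,w^p$ with $a$ a real-analytic section of $(T^{1,0}N)^{\otimes p}$; this is a global element of $\mathcal A$, a polynomial of degree $p$ on the fibers. We write $a$ also for its local coefficient.

**Step 1: a differential operator that detects non-FK.** Suppose $S_A$ agrees with FK on an open set meeting $N$. By Lemma F, near some point of $N$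
$$K_\zeta(Z,\zeta)-K_\zeta(z,\zeta)=w^pa_\zeta(z,\zeta),\qquad Z=z+\sum_{q\ge1}z_q(z)w^q .$$
If $Z\equiv z$, then $a_\zeta=0$. Otherwise let $q$ be minimal with $z_q\not\equiv0$. The left side is $K_{z\zeta}(z,\zeta)\,z_q(z)w^q+O(w^{q+1})$ with nonzero leading coefficient, so $q=p$ and $a_\zeta=K_{z\zeta}\,z_p(z)$. In either case $K_{z\zeta}^{-1}a_\zeta$ does not depend on $\zeta$, that is,
$$Da:=\partial_{\bar z}\bigl(K_{z\bar z}^{-1}\,\partial_{\bar z}a\bigr)=0 \tag{8}$$
near that point. The condition is coordinate independent: up to constants $Da$ is $\bar\partial(\omega_0^{-1}\bar\partial a)$, where $\omega_0^{-1}$ turns $T^{*0,1}N$ into $T^{1,0}N$, so that $\omega_0^{-1}\bar\partial a$ is a section of $(T^{1,0}N)^{\otimes(p+1)}$.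

(For the parabola, $a=-\frac14\bar z^2$ and $K_{z\bar z}=\frac12(1+|z|^2)$ give $Da=\partial_{\bar z}\bigl(-\bar z/(1+z\bar z)\bigr)=-(1+|z|^2)^{-2}\ne0$. For Example 2, $a=\frac12\bar z$ and $Da=0$.)

**Step 2: a global section with $Da\not\equiv0$.** It suffices to find $a$ with $Da\ne0$ at one point $x_0$: by analyticity and connectedness $Da$ is then nonzero on a dense open subset of $N$, so (8) holds near no point of $N$. By Grauert's theorem (*Ann. of Math.* 68 (1958)) $N$ embeds real-analytically in some $\mathbb R^m$, and polynomials in the embedding functions realize every $3$-jet at $x_0=\{z=0\}$. Integrating a Taylor polynomial in $\bar z$, we can choose a global real-analytic complex function $f$ such that $f_{\bar z}$ and $K_{z\bar z}(1+\bar z^2)$ have the same $2$-jet at $0$. Let $u=K_{z\bar z}^{-1}f_{\bar z}\,\partial_z$, which is $\omega_0^{-1}\bar\partial f$ up to a universal constant and hence a global section of $T^{1,0}N$, and let $a=u^p$. Near $x_0$ its coefficient is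
$$(1+\bar z^2+O(|z|^3))^p=1+p\bar z^2+O(|z|^3),$$
so $\partial_{\bar z}a=2p\bar z+O(|z|^2)$ and $Da(x_0)=2p\,K_{z\bar z}^{-1}\ne0$. This proves the first bullet, with $S$ the extension in $M$ defined by $S_A$.

**Step 3: order of contact on $T^*N$.** Let $p\ge2$. For real-analytic functions $O(|w|^k)$ means vanishing to order $k$ along $N$. In (5), the part of $v=u_{w\eta}$ of degree $k-2$ in $(w,\eta)$ involves $\hat\varphi_{z\eta}$, $\hat\varphi_{w\zeta}$, $\hat\varphi_{z\zeta}$ and $Lv=(u_{z\eta},u_{w\zeta},u_{z\zeta})$ only up to degree $k-2$, hence $\hat\varphi$ and $u$ only up to degree $k-1$. So the terms of $\varphi$ of degree $k$ divisible by $w\eta$ depend only on terms of $\varphi$ of degree $\le k-1$. The data for $A$ and for $0$ differ only in degree $p$, so inductively $u_A$ and $u_0$ agree up to degree $p$, and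
$$\varphi_A-\varphi_0=A+\bar A+O(|w|^{p+1}).$$
Two derivatives of the remainder are $O(|w|^{p-1})$; and $A_{z\bar z}=O(|w|^p)$, $A_{w\bar z}=O(|w|^{p-1})$, while $A_{z\bar w}=A_{w\bar w}=0$. So the Kähler forms of $S_A$ and $S_0$ differ by $O(|w|^{p-1})$. As $g,J,K$ are algebraic in $\omega_I,I,\Omega$, we get $S_A-S_0=O(|w|^{p-1})$ on $T^*N$.

**Step 4: order of contact in $M$.** In $M$ the structures are compared after different identifications, so one more estimate is needed. Let $J_0,J_A$ be the complex structures $J$ of $S_0,S_A$, and let $F$ be the biholomorphism from $J_0$ to $J_A$ near $N$ with $F|_N=\mathrm{id}$. Identify $M$ with $(T^*N,J_0)$ near $N$; then FK is $S_0$ and $S$ is $F^*S_A$. Put $m=p-1$. I claim $F=\mathrm{id}+O(|w|^{m+1})$. Extend real-analytic coordinates on $N$ to $J_0$-holomorphic coordinates $x_j+iy_j$, so $N=\{y=0\}$. Let $h=(x_j+iy_j)\circ F^{-1}$, which is $J_A$-holomorphic with $h|_N=x_j$, and $e=h-(x_j+iy_j)$, so $e|_N=0$. From $dh\circ J_A=i\,dh$ and $J_A=J_0+O(|y|^m)$ we get $de\circ J_0-i\,de=O(|y|^m)$; on $\partial_{x_l}$ this reads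
$$\partial_{y_l}e=i\,\partial_{x_l}e+O(|y|^m).$$
If $e=O(|y|^k)$, then $\partial_{x_l}e=O(|y|^k)$ (real-analytic setting), so $\partial_{y_l}e=O(|y|^{\min(k,m)})$ and, as $e|_N=0$, $e=O(|y|^{\min(k,m)+1})$. Starting from $k=1$ we reach $e=O(|y|^{m+1})$. So $F^{-1}$, and hence $F$, is $\mathrm{id}+O(|y|^{m+1})$, and $dF=\mathrm{id}+O(|y|^m)$. Therefore
$$F^*S_A-S_0=(F^*S_A-S_A)+(S_A-S_0)=O(|w|^m).$$

**Step 5: symmetry.** The fiber rotation $e^{2\pi i/p}$ preserves $A=aw^p$ and multiplies $\Omega$ by $e^{2\pi i/p}$, so it preserves conditions 1 and 2 of Proposition D. By uniqueness it preserves $\varphi_A$, hence $\omega_A$; it preserves $I$, hence also $g$. For $p$ even, the group contains $-1$, which fixes $N$ and sends $\Omega$ to $-\Omega$ with $g$ fixed, so it sends $J$ to $-J$. So it is the $J$-antiholomorphic involution fixing $N$. ∎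

## 9. Local classification in complex dimension one

Lemma F allows one to normalize $A$: the function $Z$ can be used to remove $A_\zeta|_{\zeta=0}$, and adding pluriharmonic functions to the potential removes $A|_{\zeta=0}$. Nothing else is left to remove. Example 1, $A=-\frac14\zeta^2w$, is already in this normal form.

**Theorem 4.** Let $n=1$, $x_0\in N$, $z$ a local coordinate with $z(x_0)=0$. Then $A\mapsto S_A$ is a bijection from $\zeta^2w\,\mathbb C\{z,w,\zeta\}$ (convergent power series divisible by $\zeta^2w$) onto the set of germs at $x_0$ of admissible hyper-Kähler extensions. The FK germ corresponds to $A=0$.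

Here and in the proof, the real-analytic potential $K$ is fixed.

*Proof.*

**Step 1: every germ is some $S_A$ with $A\in w\,\mathbb C\{z,w,\zeta\}$.** By Theorem 2(a) a given germ is real-analytic and $N$ is an $I$-complex curve in it. Extend $z$ to an $I$-holomorphic function; choose an $I$-holomorphic $y$ with $N=\{y=0\}$ and $dy\wedge dz\ne0$; write $\Omega=\rho\,dy\wedge dz$ and put $w=\int_0^y\rho\,dy$ in the coordinates $(z,y)$. Then $\Omega=dw\wedge dz$ and $N=\{w=0\}$. Write $\omega_I=i\partial\bar\partial\Phi$ with $\Phi$ real; it is real-analytic, since $\Phi_{z\bar z}+\Phi_{w\bar w}$ is. On $N$, $i\partial\bar\partial(\Phi|_N)=\omega_0$, so $\Phi|_N-K$ is harmonic, i.e. $k(z)+\overline{k(z)}$ with $k$ holomorphic; subtracting this from $\Phi$ we have $\Phi|_N=K$. Then $A:=\Phi|_{\eta=0}-K$ vanishes for $w=0$. By reality $\Phi|_{w=0}=K+A^*$, and $\Phi$ satisfies (4). By uniqueness in Proposition D, $\Phi=K+\varphi_A$, so the germ is $S_A$.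

**Step 2: normalizing the linear term in $\zeta$.** Since $K_{z\zeta}\neq0$ and $A_\zeta(z,0,0)=0$, the equation
$$K_\zeta(Z,0)=K_\zeta(z,0)+A_\zeta(z,w,0)$$
defines, by the implicit function theorem, a holomorphic $Z$ with $Z(z,0)=z$. Take $W$ from Lemma E and $T=(Z,W)$. The germ $(T^{-1})^*S_A$ defines the same extension by Theorem 2(a), and it again has the standard $I$, $\Omega=dw\wedge dz$ and $N=\{w=0\}$ with $z$ unchanged on $N$. So, by Step 1 in these coordinates, it is $S_B$ for some $B\in w\,\mathbb C\{z,w,\zeta\}$, with $T^*S_B=S_A$. By Step 1 of the proof of Lemma F, (6) holds with this $Z,W$. At $\zeta=0$ it gives $B_\zeta(Z,W,0)=0$, so $B_\zeta(\cdot,\cdot,0)=0$.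

**Step 3: normalizing the constant term in $\zeta$.** Put $b(z,w)=B(z,w,0)$, which vanishes at $w=0$. Replacing $\varphi_B$ by $\varphi_B-b-\bar b$ does not change $\omega_B$, and replaces $B$ by $B-b$, because $\bar b(\zeta,0)=0$. Hence $S_B=S_{B-b}$. Now $B-b$ vanishes at $w=0$ and to second order at $\zeta=0$, so it lies in $\zeta^2w\,\mathbb C\{z,w,\zeta\}$. This proves surjectivity.

**Step 4: injectivity.** Let $A,B\in\zeta^2w\,\mathbb C\{z,w,\zeta\}$ define the same germ. By Lemma F, (6) holds for some $Z$. At $\zeta=0$ it reads $K_\zeta(Z,0)=K_\zeta(z,0)$. As $K_{z\zeta}\ne0$, $K_\zeta(\cdot,0)$ is injective near $0$, so $Z=z$. Then $dW\wedge dz=dw\wedge dz$ and $W(z,0)=0$ give $W=w$. Now (6) gives $A_\zeta=B_\zeta$, and since both vanish at $\zeta=0$, $A=B$. Finally, $S_0$ is FK by Proposition D. ∎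

## 10. Graphs in flat space and Kähler products

In dimension $n\ge2$ we obtain examples in every dimension, but no claim is made that *every* $N$ has a non-FK extension.

**Corollary 5.** Uniqueness fails in every dimension, and for every product with a connected one-dimensional factor. Precisely:
(a) Let $h$ be a holomorphic polynomial on $\mathbb C^n$ of degree $\ge3$, and let $N=\mathbb C^n$ carry the metric induced from the flat $\mathbb C^{2n}=\mathbb H^n$ by the graph of $dh$. Then the flat structure is an admissible hyper-Kähler extension of $N$ different from FK.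
(b) If $N=N_1\times N_2$ is a Kähler product with $N_1$ connected and $\dim_{\mathbb C}N_1=1$, then $N$ has an admissible hyper-Kähler extension different from FK on every neighborhood of $N$.

*Proof.* (a) In the flat $\mathbb C^{2n}$ with $\Omega=\sum_jdw_j\wedge dz_j$, the graph $w_j=\partial_jh$ is a complex submanifold on which $\Omega=\sum_jd(\partial_jh)\wedge dz_j=d(dh)=0$. So Theorem 2(a) applies. A totally geodesic submanifold of flat space is affine; if the graph were affine, $dh$ would be affine in $z$ and $\deg h\le2$. So the graph is not totally geodesic, and Lemma A excludes FK.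

(b) We have $T^*N=T^*N_1\times T^*N_2$. The product of the FK structures of $N_1$ and $N_2$ restricts to the product metric on the zero section, has the product complex structure and the sum of the canonical forms, and the diagonal fiber rotations are isometric. So it satisfies the four FK conditions for $N$ and is the FK structure of $N$. Let $M_1,M_2$ be complexifications of $N_1,N_2$; any complexification of $N$ is biholomorphic to $M_1\times M_2$ near $N$, compatibly with the embeddings. Using the product of the two embeddings into $T^*N_1$ and $T^*N_2$, the FK structure in $M_1\times M_2$ is the product of the FK structures. Now take $S$ from Theorem 3 on $M_1$ and FK on $M_2$. Their product is hyper-Kähler and contains $N$ as an $I$-complex Lagrangian submanifold with the product metric, so it is admissible by Theorem 2(a). If it agreed with FK near a point $(x_1,x_2)$ of $N$, restricting the metric and complex structures to a slice $U_1\times\{x_2\}$ would show that $S$ agrees with the FK structure of $N_1$ near $x_1$, contrary to Theorem 3. ∎
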